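\title{Projectional exposedness of sparse and completable positive semidefinite cones}

\begin{abstract}
A closed convex cone is projectionally exposed if each of its faces is the image of the cone under a linear idempotent map. A graph $G$ determines two dual cones: the positive semidefinite matrices with sparsity pattern $G$, and the partial matrices with pattern $G$ that have a positive semidefinite completion. Both are projectionally exposed when $G$ is homogeneous chordal. We show that neither is projectionally exposed for every chordal graph, and we determine when each one is. For chordal $G$, the sparse cone is projectionally exposed exactly when every block of $G$ is homogeneous chordal, and this is equivalent to excluding two induced subgraphs, on five and six vertices. For arbitrary $G$, the completable cone is projectionally exposed exactly when $G$ is homogeneous chordal. The path on four vertices shows that the property is not preserved by duality.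
\end{abstract}

\section{Introduction}

Let $G=(V,E)$ be a graph on $V=\{1,\dots,n\}$, and let $\mathcal S^n$ be the space of real symmetric $n\times n$ matrices with the inner product $\operatorname{tr}(xy)$. Let $\mathcal S^n_+$ be the cone of positive semidefinite (PSD) matrices. The map $\pi_G:\mathcal S^n\to\mathcal S^n$ keeps the diagonal entries and the entries $x_{ij}$ with $\{i,j\}\in E$, and replaces all other entries by $0$. It is the orthogonal projection onto the space $\mathcal S(G)=\pi_G(\mathcal S^n)$ of matrices with pattern $G$. There are two natural ways to make a cone in $\mathcal S(G)$ out of $\mathcal S^n_+$, by intersecting and by projecting: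
\[
\mathcal S^n_+(G)=\mathcal S^n_+\cap\mathcal S(G),\qquad\qquad \pi_G(\mathcal S^n_+).
\]
The first is the \emph{sparse cone}. The second is the \emph{completable cone}: it consists of the partial matrices, specified on the diagonal and on the edges, whose missing entries can be filled in to give a PSD matrix. The completable cone is the dual cone of the sparse cone within $\mathcal S(G)$. When $G$ is complete, both cones equal $\mathcal S^n_+$.

A closed convex cone $K$ is \emph{projectionally exposed} if for every face $F$ of $K$ there is a linear map $P$, not necessarily self-adjoint, with $P^2=P$ and $P(K)=F$. A face is always a subset of $K$; the definition asks that it also be a linear image of $K$, under a map that leaves it pointwise fixed. One-dimensional faces cause no trouble in either cone: the trace is positive on nonzero elements, so $x\mapsto(\operatorname{tr}x/\operatorname{tr}x_0)\,x_0$ projects onto the ray through $x_0$. The full cone $\mathcal S^n_+$ causes no trouble either. Its faces are the cones $F_W=\{x\in\mathcal S^n_+:\operatorname{range}x\subseteq W\}$ for subspaces $W\subseteq\mathbb R^n$,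 and if $Q$ is an idempotent matrix with range $W$, then the congruence $x\mapsto QxQ^T$ maps $\mathcal S^n_+$ into $F_W$ and fixes each $x\in F_W$, because $Qx=x=xQ^T$. For a general graph a congruence need not respect the pattern, and the question becomes one about $G$.

A graph is \emph{chordal} if every cycle of length at least $4$ has a chord, and \emph{homogeneous chordal} if it is chordal and has no induced subgraph isomorphic to $P_4$, the path on four vertices. A convex cone is \emph{homogeneous} if its group of linear automorphisms acts transitively on its relative interior. We use two known facts.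
\begin{itemize}
\item[(H1)] Homogeneous cones are projectionally exposed.
\item[(H2)] If $G$ is homogeneous chordal, then $\mathcal S^n_+(G)$ and $\pi_G(\mathcal S^n_+)$ are homogeneous.
\end{itemize}
So both cones are projectionally exposed when $G$ is homogeneous chordal. Gouveia, Ito and Louren\c{c}o \cite{GIL} ask: if $G$ is chordal but not necessarily homogeneous chordal, are $\mathcal S^n_+(G)$ and $\pi_G(\mathcal S^n_+)$ projectionally exposed?

The first graph to test is $P_4$, and since the two cones are dual to each other and are treated alike by (H2), one might expect them to pass or fail the test together. The answer is no for both cones, but they fail on different graphs. The completable cone fails already for $P_4$. The sparse cone passes for $P_4$ and first fails on five vertices.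

Two graphs, drawn in Figure~\ref{fig:graphs}, govern the sparse cone. The \emph{gem} has vertices $1,\dots,5$ and maximal cliques $\{1,2,3\}$, $\{1,2,4\}$, $\{1,3,5\}$; it is the path $4$--$2$--$3$--$5$ together with a vertex $1$ adjacent to all four of its vertices. The graph $X$ has vertices $1,\dots,6$ and maximal cliques $\{1,2,3,4\}$, $\{1,2,5\}$, $\{3,4,6\}$. Both graphs are chordal. Indeed, a vertex whose neighbors form a clique lies on no chordless cycle of length at least $4$, since its two neighbors on the cycle would be adjacent. This excludes the last two vertices of each graph, and the remaining vertices form a clique.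

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1.8pt}]
\node (g1) at (1.5,1.4) {$1$};
\node (g4) at (0,0) {$4$};
\node (g2) at (1,0) {$2$};
\node (g3) at (2,0) {$3$};
\node (g5) at (3,0) {$5$};
\draw (g4)--(g2)--(g3)--(g5);
\draw (g1)--(g4) (g1)--(g2) (g1)--(g3) (g1)--(g5);
\node (x5) at (5,0.7) {$5$};
\node (x1) at (6,1.4) {$1$};
\node (x2) at (6,0) {$2$};
\node (x3) at (7.4,1.4) {$3$};
\node (x4) at (7.4,0) {$4$};
\node (x6) at (8.4,0.7) {$6$};
\draw (x1)--(x2)--(x4)--(x3)--(x1)--(x4) (x2)--(x3);
\draw (x1)--(x5)--(x2) (x3)--(x6)--(x4);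
\end{tikzpicture}
\caption{The gem (left) and the graph $X$ (right), the two minimal chordal graphs whose sparse PSD cone is not projectionally exposed.}
\label{fig:graphs}
\end{figure}

A \emph{cut vertex} of a connected graph is a vertex whose deletion disconnects it. A \emph{block} of $G$ is a maximal connected subgraph that has no cut vertex of itself.

\begin{theorem}\label{thm:sparse}
For a chordal graph $G$, the following are equivalent:
\begin{itemize}
\item[(a)] $\mathcal S^n_+(G)$ is projectionally exposed;
\item[(b)] $G$ has no induced gem and no induced $X$;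
\item[(c)] every block of $G$ is homogeneous chordal.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:completable}
For an arbitrary graph $G$, the following are equivalent:
\begin{itemize}
\item[(a)] $\pi_G(\mathcal S^n_+)$ is projectionally exposed;
\item[(b)] $\pi_G(\mathcal S^n_+)$ is a homogeneous cone;
\item[(c)] $G$ is homogeneous chordal.
\end{itemize}
\end{theorem}

Call a chordal graph a \emph{minimal obstruction} for one of the two cones if that cone fails to be projectionally exposed for the graph but not for any proper induced subgraph.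

\begin{corollary}\label{cor:consequences}
\begin{itemize}
\item[(i)] The cone $\mathcal S^4_+(P_4)$ is projectionally exposed and its dual $\pi_{P_4}(\mathcal S^4_+)$ is not. Thus projectional exposedness is not preserved by duality.
\item[(ii)] The gem is the unique smallest chordal graph whose sparse cone is not projectionally exposed. The minimal obstructions for the sparse cone are exactly the gem and $X$.
\item[(iii)] The only minimal obstruction for the completable cone is $P_4$.
\end{itemize}
\end{corollary}

All negative results come from one device. If $ww^T$ lies in the face, a projection sends the rank-one matrices $(tw+z)(tw+z)^T$ to $t^2ww^T+tM+N$, and positivity for large $|t|$ restricts $M$ and $N$. Section~\ref{sec:completable} uses this to prove Theorem~\ref{thm:completable}, and Section~\ref{sec:obstructions} uses it for the gem and $X$. The positive half of Theorem~\ref{thm:sparse} rests on gluing projections across a cut vertex (Section~\ref{sec:gluing}). Section~\ref{sec:blocks} supplies the graph theory that makes the two halves meet.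

\section{Faces and projections}\label{sec:prelim}

We write $e_1,\dots,e_n$ for the standard basis of $\mathbb R^n$, $E_{ij}=e_ie_j^T+e_je_i^T$ for $i\neq j$, and $i\sim j$ when $\{i,j\}\in E$. A symmetric matrix $x$ has $\operatorname{range}x=(\ker x)^\perp$. For PSD matrices $x,y$ and vectors $\xi,\eta$ we use three standard facts.
\begin{itemize}
\item[(P1)] Cauchy--Schwarz: $(\eta^Tx\xi)^2\le(\eta^Tx\eta)(\xi^Tx\xi)$.
\item[(P2)] If $\xi^Tx\xi=0$ then $x\xi=0$, by (P1). Hence $\ker(x+y)=\ker x\cap\ker y$, and $x_{ii}=0$ forces row $i$ of $x$ to vanish.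
\item[(P3)] $\operatorname{tr}(xy)\ge0$.
\end{itemize}

Both cones span $\mathcal S(G)$, because both contain $I+\delta y$ for $y\in\mathcal S(G)$ and small $\delta>0$. Both are closed. For the completable cone this holds because a PSD matrix with bounded diagonal has bounded entries, so completions of a convergent sequence have a convergent subsequence.

A \emph{face} of a closed convex cone $K$ is a nonempty convex cone $F\subseteq K$ such that $x,y\in K$ and $x+y\in F$ imply $x,y\in F$. Three consequences of the definition will be used. If a linear functional $f$ is nonnegative on $K$, then $\{x\in K:f(x)=0\}$ is a face. A face of a face of $K$ is a face of $K$. If $K'\subseteq K$ is a closed convex cone and $F$ is a face of $K$, then $F\cap K'$ is a face of $K'$.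

The following reformulation is what we verify or refute in practice. It also shows that the ambient space, $\mathcal S^n$ or $\mathcal S(G)$, plays no role.

\begin{lemma}\label{lem:criterion}
Let $K\subseteq\mathcal S^n$ be a closed convex cone with span $L$, and let $F$ be a face of $K$. There is a linear map $P$ on $\mathcal S^n$ with $P^2=P$ and $P(K)=F$ if and only if there is a linear map $P:L\to L$ with $P(K)\subseteq F$ and $P(x)=x$ for all $x\in F$. Such a map sends $L$ into $\operatorname{span}F$ and is the identity on $\operatorname{span}F$.
\end{lemma}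

\begin{proof}
Suppose $P^2=P$ and $P(K)=F$. Each $x\in F$ is $P(y)$ for some $y\in K$, so $P(x)=P^2(y)=x$. Also $P(L)\subseteq\operatorname{span}F\subseteq L$, so $P$ restricts to $L$. Conversely, let $P:L\to L$ map $K$ into $F$ and fix $F$. Then $P(K)=F$, and by linearity $P(L)\subseteq\operatorname{span}F$ and $P$ is the identity on $\operatorname{span}F$, so $P^2=P$. If $\rho$ is a linear projection of $\mathcal S^n$ onto $L$, then $P\circ\rho$ is idempotent on $\mathcal S^n$ and maps $K$ onto $F$.
\end{proof}

A map $P:L\to L$ as in Lemma~\ref{lem:criterion} is called a \emph{projection of $K$ onto $F$}.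

\section{The completable cone}\label{sec:completable}

Let $K=\pi_G(\mathcal S^n_+)$. If $i\sim j$, the principal $\{i,j\}$ block of any $x\in K$ is PSD, since it is a principal submatrix of a completion. Fix an edge $b\sim c$. The functional $x_{bb}-2x_{bc}+x_{cc}$ is nonnegative on $K$, so
\begin{equation}\label{eq:faceF}
F=\{x\in K: x_{bb}-2x_{bc}+x_{cc}=0\}
\end{equation}
is a face. By (P2) applied to the $\{b,c\}$ block and the vector $(1,-1)$, every $x\in F$ has $x_{bb}=x_{bc}=x_{cc}$. Also $\pi_G(vv^T)\in F$ whenever $v_b=v_c$. The face $F$ identifies $b$ with $c$, and a projection onto $F$ must produce the common value $x_{bb}=x_{bc}=x_{cc}$ from the entries of an arbitrary $x\in K$.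

\begin{example}\label{ex:P3}
Let $G$ be the path $a$--$b$--$c$. The map
\[
P(x)=x_{aa}\,e_ae_a^T+x_{ab}\,E_{ab}+x_{bb}\,(e_b+e_c)(e_b+e_c)^T
\]
fixes $F$. It maps $K$ into $F$: if $y$ is a completion of $x$ and $Q$ is given by $Qe_a=e_a$, $Qe_b=e_b+e_c$, $Qe_c=0$, then $P(x)=\pi_G(QyQ^T)$. The common value is read from $x_{bb}$. It cannot be read from $x_{cc}$: the matrix $(e_a+e_b)(e_a+e_b)^T$ has $x_{cc}=0$, and keeping its entry $x_{ab}=1$ while setting the $(b,b)$ entry to $0$ destroys positivity of the $\{a,b\}$ block.
\end{example}

So a neighbor $a$ of $b$ that is not adjacent to $c$ ties the common value to $x_{bb}$. A neighbor $d$ of $c$ that is not adjacent to $b$ ties it to $x_{cc}$. The next proposition shows that the two demands are incompatible.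

\begin{proposition}\label{prop:P4}
Suppose $G$ has distinct vertices $a,b,c,d$ with $a\sim b$, $b\sim c$, $c\sim d$, $a\not\sim c$ and $b\not\sim d$; the pair $a,d$ may or may not be adjacent. Then $\pi_G(\mathcal S^n_+)$ is not projectionally exposed.
\end{proposition}

\begin{proof}
Let $F$ be the face \eqref{eq:faceF}, and suppose $P$ is a projection of $K$ onto $F$.

\emph{Matrices fixed by $P$.} The matrices $e_ae_a^T$ and $(e_b+e_c)(e_b+e_c)^T$ lie in $F$. Since $a\not\sim c$,
\[
\pi_G\big((e_a+e_b+e_c)(e_a+e_b+e_c)^T\big)=e_ae_a^T+E_{ab}+(e_b+e_c)(e_b+e_c)^T,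
\]
and the left side lies in $F$. Hence $E_{ab}\in\operatorname{span}F$, and $P$ fixes $e_ae_a^T$ and $E_{ab}$. Using $e_d+e_b+e_c$ and $b\not\sim d$ in the same way, $P$ fixes $e_de_d^T$ and $E_{cd}$.

\emph{The common value.} For $u=\beta e_b+\gamma e_c$ we have $uu^T\in K$. Let $z(u)=P(uu^T)\in F$ and
\[
s(\beta,\gamma)=z(u)_{bb}=z(u)_{cc}.
\]
This is a quadratic form in $(\beta,\gamma)$, because $P$ is linear and the entries of $uu^T$ are quadratic forms. Moreover $s(1,1)=1$, since $P$ fixes $(e_b+e_c)(e_b+e_c)^T$.

\emph{Two lower bounds.} Let $t\in\mathbb R$. As $a\not\sim c$, the map $\pi_G$ deletes the $(a,c)$ entry $t\gamma$ of $(te_a+u)(te_a+u)^T$, and so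
\[
P\,\pi_G\big((te_a+u)(te_a+u)^T\big)=t^2e_ae_a^T+t\beta E_{ab}+z(u)\in K .
\]
The $\{a,b\}$ block of this matrix is PSD, so its determinant is nonnegative:
\[
\big(t^2+z(u)_{aa}\big)\,s(\beta,\gamma)\ \ge\ \big(t\beta+z(u)_{ab}\big)^2 .
\]
Dividing by $t^2$ and letting $t\to\infty$ gives $s(\beta,\gamma)\ge\beta^2$. With $te_d+u$ in place of $te_a+u$, the image is $t^2e_de_d^T+t\gamma E_{cd}+z(u)$, and its $\{c,d\}$ block gives $s(\beta,\gamma)\ge\gamma^2$.

\emph{The contradiction.} The quadratic forms $s-\beta^2$ and $s-\gamma^2$ are nonnegative and vanish at $(1,1)$. By (P2) the vector $(1,1)$ lies in the kernel of their matrices, and a symmetric $2\times2$ matrix that kills $(1,1)$ represents a multiple of $(\beta-\gamma)^2$. So $s-\beta^2=\lambda(\beta-\gamma)^2$ and $s-\gamma^2=\mu(\beta-\gamma)^2$. Subtracting, $\gamma^2-\beta^2=(\lambda-\mu)(\beta-\gamma)^2$. The point $(1,0)$ gives $\lambda-\mu=-1$ and the point $(0,1)$ gives $\lambda-\mu=1$.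
\end{proof}

\begin{remark}
The last step says that a quadratic form cannot lie above $\max(\beta^2,\gamma^2)$ and touch it at its corner $(1,1)$. The pair $a,d$ is irrelevant because no vector in the proof is supported on both. The non-edges are essential: if $a\sim c$, then any completion $y$ of $x\in F$ has $y(e_b-e_c)=0$ by (P2), so $x_{ab}=x_{ac}$ on $F$, and $E_{ab}$ is no longer in $\operatorname{span}F$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:completable}]
The implications (c)$\Rightarrow$(b) and (b)$\Rightarrow$(a) are (H2) and (H1). For (a)$\Rightarrow$(c), suppose $G$ is not homogeneous chordal. Then $G$ has an induced $P_4$ or a chordless cycle of length at least $4$. Let $a,b,c,d$ be the vertices of the path in order, or four consecutive vertices of the cycle. In both cases $a\sim b\sim c\sim d$, $a\not\sim c$ and $b\not\sim d$, so Proposition~\ref{prop:P4} shows that (a) fails.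
\end{proof}

\section{The sparse cone: the gem and $X$}\label{sec:obstructions}

Now let $K=\mathcal S^n_+(G)$. If the support of $v$ is a clique, then $vv^T\in K$. For $\nu\in\mathbb R^n$ the functional $\nu^Tx\nu$ is nonnegative on $K$, so by (P2)
\[
F_\nu=\{x\in K:\nu^Tx\nu=0\}=\{x\in K:x\nu=0\}
\]
is a face. Every $x\in\operatorname{span}F_\nu$ has pattern $G$ and satisfies $x\nu=0$, and $vv^T\in F_\nu$ whenever $v\perp\nu$ is supported on a clique.

\begin{example}\label{ex:path}
Let $G$ be the path $4$--$2$--$3$--$5$, which is the gem without vertex $1$, and let $\nu=e_2-e_3$. First try a congruence $x\mapsto QxQ^T$ with $Q$ idempotent of range $\nu^\perp$. Such a $Q$ fixes $e_4$, $e_5$ and $e_2+e_3$, and $(Qe_2)_2=(Qe_2)_3$. If the congruence preserves the pattern, then the $(3,4)$ entry of $QE_{24}Q^T=(Qe_2)e_4^T+e_4(Qe_2)^T$ vanishes, so $(Qe_2)_2=(Qe_2)_3=0$. Likewise the $(2,5)$ entry of $QE_{35}Q^T$ vanishes, so $(Qe_3)_2=0$. But $Qe_2+Qe_3=e_2+e_3$ has second coordinate $1$. So no such congruence exists.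

A projection exists nevertheless. Rows $4$, $5$, $2$, $3$ of $x\nu=0$ give $x_{42}=0$, $x_{53}=0$, $x_{22}=x_{23}$ and $x_{23}=x_{33}$. Hence
\[
P(x)=x_{44}\,e_4e_4^T+x_{55}\,e_5e_5^T+x_{22}\,(e_2+e_3)(e_2+e_3)^T
\]
fixes $F_\nu$, and it maps $K$ into $F_\nu$ because diagonal entries are nonnegative.
\end{example}

A general projection escapes the contradiction in Example~\ref{ex:path} because it has no single vector playing the role of $Qe_2$. We show that enough triangles force such vectors to exist. A congruence with $Qw=w$ sends $wz^T+zw^T$ to $w(Qz)^T+(Qz)w^T$. The first lemma says that every projection does this, with a vector $h$ that may depend on $w$ in place of $Qz$. In both lemmas, $F$ is a face of $K$ and $P$ is a projection of $K$ onto $F$.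

\begin{lemma}\label{lem:A}
Let $w\ne0$ and $z$ be supported on a common clique, and suppose $ww^T\in F$. Then $P(wz^T+zw^T)=wh^T+hw^T$ for some $h\in\mathbb R^n$.
\end{lemma}

\begin{proof}
Put $M=P(wz^T+zw^T)$ and $N=P(zz^T)$. For $t\in\mathbb R$ the vector $tw+z$ is supported on a clique, so $(tw+z)(tw+z)^T\in K$, and its image $t^2ww^T+tM+N$ is PSD. For $u\perp w$ this gives $t\,u^TMu+u^TNu\ge0$ for all $t$, so $u^TMu=0$. By polarization, $u^TMu'=0$ for all $u,u'\perp w$. Let
\[
h=\frac{Mw}{|w|^2}-\frac{w^TMw}{2|w|^4}\,w,\qquad M'=wh^T+hw^T .
\]
For $u,u'\perp w$ we have $u^TM'u'=0=u^TMu'$ and $u^TM'w=|w|^2\,u^Th=u^TMw$. Finally $w^TM'w=2|w|^2\,w^Th=2w^TMw-w^TMw=w^TMw$. The symmetric bilinear forms $M$ and $M'$ agree on $w^\perp\oplus\mathbb Rw=\mathbb R^n$.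
\end{proof}

If $p\sim r$ and $e_pe_p^T\in F$, then $P(E_{pr})=e_ph^T+he_p^T$, and $P(E_{pr})_{pj}=h_j$ for $j\ne p$. Think of this number as the $j$-th coordinate of ``$Qe_r$ as seen from $p$''. The second lemma says that two vertices $p,q$ forming a triangle with $r$ see the same value.

\begin{lemma}\label{lem:B}
Let $\{p,q,r\}$ be a clique of three distinct vertices such that $e_pe_p^T$, $e_qe_q^T$ and $(e_p+e_q)(e_p+e_q)^T$ lie in $F$, and let $j\notin\{p,q\}$. Then $P(E_{pr})_{pj}=P(E_{qr})_{qj}$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:A} with $w=e_p$, $z=e_r$, the matrix $P(E_{pr})$ vanishes outside row and column $p$, so $P(E_{pr})_{qj}=0$. With $w=e_q$ we get $P(E_{qr})_{pj}=0$. With $w=e_p+e_q$,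
\[
P(E_{pr})+P(E_{qr})=(e_p+e_q)g^T+g(e_p+e_q)^T
\]
for some $g$. Since $j\notin\{p,q\}$, the $(p,j)$ and $(q,j)$ entries of the right side both equal $g_j$. On the left they equal $P(E_{pr})_{pj}$ and $P(E_{qr})_{qj}$.
\end{proof}

In the gem, vertex $1$ forms a triangle with each edge of the path $4$--$2$--$3$--$5$. What vertex $4$ sees of $Qe_2$ and what vertex $5$ sees of $Qe_3$ are both transmitted to vertex $1$, and there the contradiction of Example~\ref{ex:path} reappears.

\begin{proposition}\label{prop:gem}
The sparse cone $\mathcal S^5_+(\mathrm{gem})$ is not projectionally exposed.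
\end{proposition}

\begin{proof}
Let $\nu=e_2-e_3$ and $F=F_\nu$. For $x\in\operatorname{span}F$, row $4$ of $x\nu=0$ gives $x_{42}=x_{43}$, which is $0$ as $4\not\sim3$; and $x_{52}=0$ as $5\not\sim2$. The vectors
\[
e_1,\quad e_4,\quad e_5,\quad e_1+e_4,\quad e_1+e_5,\quad e_2+e_3,\quad e_1+e_2+e_3
\]
are supported on cliques and orthogonal to $\nu$, so $vv^T\in F$ for each of them. Suppose $P$ is a projection onto $F$. All its values lie in $\operatorname{span}F$. Lemma~\ref{lem:B} with $(p,q,r,j)=(1,4,2,2)$ and with $(1,5,3,2)$ gives
\[
P(E_{12})_{12}=P(E_{42})_{42}=0,\qquad P(E_{13})_{12}=P(E_{53})_{52}=0 .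
\]
On the other hand,
\[
E_{12}+E_{13}=(e_1+e_2+e_3)(e_1+e_2+e_3)^T-e_1e_1^T-(e_2+e_3)(e_2+e_3)^T
\]
lies in $\operatorname{span}F$ and is fixed by $P$. Its $(1,2)$ entry is $1$, while $P(E_{12})_{12}+P(E_{13})_{12}=0$.
\end{proof}

In $X$ the path $5$--$2$--$4$--$6$ plays the role of $4$--$2$--$3$--$5$. No vertex is adjacent to both $5$ and $6$, so the information from vertex $6$ reaches vertex $1$ in two steps, through vertex $3$.

\begin{proposition}\label{prop:X}
The sparse cone $\mathcal S^6_+(X)$ is not projectionally exposed.
\end{proposition}

\begin{proof}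
Let $\nu=e_2-e_4$ and $F=F_\nu$. For $x\in\operatorname{span}F$, row $5$ of $x\nu=0$ gives $x_{52}=x_{54}$, which is $0$ as $5\not\sim4$; and $x_{62}=0$ as $6\not\sim2$. The vectors
\[
e_1,\ e_3,\ e_5,\ e_6,\quad e_1+e_5,\quad e_1+e_3,\quad e_3+e_6,\quad e_2+e_4,\quad e_1+e_2+e_4
\]
are supported on cliques and orthogonal to $\nu$, so $vv^T\in F$ for each of them. Suppose $P$ is a projection onto $F$. Lemma~\ref{lem:B} with $(p,q,r,j)=(1,5,2,2)$ gives $P(E_{12})_{12}=P(E_{52})_{52}=0$. With $(1,3,4,2)$ and then $(3,6,4,2)$ it gives
\[
P(E_{14})_{12}=P(E_{34})_{32}=P(E_{64})_{62}=0 .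
\]
But $E_{12}+E_{14}=(e_1+e_2+e_4)(e_1+e_2+e_4)^T-e_1e_1^T-(e_2+e_4)(e_2+e_4)^T$ lies in $\operatorname{span}F$, is fixed by $P$, and has $(1,2)$ entry $1$.
\end{proof}

\section{Gluing at a cut vertex}\label{sec:gluing}

This section holds for arbitrary graphs. Let $G=G_1\cup G_2$ be a union of graphs with vertex sets $V_1,V_2$ such that $|V_1\cap V_2|\le1$; thus no edge joins $V_1\setminus V_2$ to $V_2\setminus V_1$. Let $K=\mathcal S^n_+(G)$. Let $K_i$ be the sparse cone of $G_i$, padded by zeros to a cone in $\mathcal S^n$, and let $L_i=\operatorname{span}K_i$. Then $\mathcal S(G)=L_1+L_2$. The intersection $L_1\cap L_2$ is $0$ if $V_1\cap V_2=\emptyset$, and it is the line through $\varepsilon=e_ve_v^T$ if $V_1\cap V_2=\{v\}$.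

\begin{lemma}\label{lem:sum}
$K=K_1+K_2$, and every face $F$ of $K$ satisfies $F=(F\cap K_1)+(F\cap K_2)$.
\end{lemma}

\begin{proof}
The inclusion $K_1+K_2\subseteq K$ is immediate. If $V_1\cap V_2=\emptyset$, the elements of $K$ are block diagonal and the blocks are PSD. If $V_1\cap V_2=\{v\}$ and one of $V_1,V_2$ equals $\{v\}$, then $K$ is one of the $K_i$. Otherwise order the vertices as $V_1\setminus\{v\}$, $v$, $V_2\setminus\{v\}$ and write
\[
x=\begin{pmatrix}A&\alpha&0\\ \alpha^T&c&\beta^T\\ 0&\beta&D\end{pmatrix}\in K .
\]
Only the entry $c$ has to be shared between the two summands. If $A\xi=0$, then (P2) applied to the vector $(\xi,0,0)$ gives $\alpha^T\xi=0$. So $\alpha\in(\ker A)^\perp=\operatorname{range}A$, say $\alpha=A\eta$. Put $c_1=\eta^TA\eta=\alpha^T\eta$. Then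
\[
\begin{pmatrix}A&\alpha\\ \alpha^T&c_1\end{pmatrix}=\begin{pmatrix}I\\ \eta^T\end{pmatrix}A\begin{pmatrix}I&\eta\end{pmatrix}
\]
is PSD. Evaluating the quadratic form of $x$ at $(-\sigma\eta,\sigma,\zeta)$ gives
\[
0\le \sigma^2c_1-2\sigma^2c_1+\sigma^2c+2\sigma\beta^T\zeta+\zeta^TD\zeta=(c-c_1)\sigma^2+2\sigma\beta^T\zeta+\zeta^TD\zeta ,
\]
so $\begin{pmatrix}c-c_1&\beta^T\\ \beta&D\end{pmatrix}$ is PSD. These two matrices have patterns $G_1$ and $G_2$, and after padding they sum to $x$.

If $x\in F$, write $x=x_1+x_2$ with $x_i\in K_i$. Then $x_1,x_2\in F$ because $F$ is a face. The reverse inclusion holds because $F$ is a convex cone.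
\end{proof}

Projections $P_i$ of $K_i$ onto $F\cap K_i$ define a map on $L_1+L_2$ only if they agree at $\varepsilon$. They do when $\varepsilon\in F$, since both fix it. When $\varepsilon\notin F$ they may disagree, and we correct each $P_i$ by a term that supplies the value of the other map at $\varepsilon$. The correction must keep $K$ inside $F$ and must not move $F$. So we need a functional that is nonnegative on $K$, zero on $F$, and equal to $1$ at $\varepsilon$.

\begin{lemma}\label{lem:functional}
Let $F$ be a face of $K=\mathcal S^n_+(G)$ and let $v$ be a vertex with $\varepsilon=e_ve_v^T\notin F$. There is a linear functional $f$ on $\mathcal S(G)$ with $f\ge0$ on $K$, $f=0$ on $F$ and $f(\varepsilon)=1$.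
\end{lemma}

\begin{proof}
Choose $x_0\in F$ of maximal rank. For $x\in F$ we have $x_0+x\in F$ and $\ker(x_0+x)=\ker x_0\cap\ker x$ by (P2). Maximality of the rank forces this subspace to be all of $\ker x_0$, so $\ker x_0\subseteq\ker x$. Let $Y$ be the orthogonal projector of $\mathbb R^n$ onto $\ker x_0$. Then $\operatorname{tr}(Yx)\ge0$ on $K$ by (P3), and $\operatorname{tr}(Yx)=0$ on $F$ because $xY=0$.

It remains to show that $\operatorname{tr}(Y\varepsilon)=|Ye_v|^2$ is positive; then $f(x)=\operatorname{tr}(Yx)/|Ye_v|^2$ works. Suppose $Ye_v=0$. Then $e_v\in\operatorname{range}x_0$, say $e_v=x_0\eta$, and $\kappa=\eta^Tx_0\eta>0$ by (P2). By (P1), $\xi_v^2=(\eta^Tx_0\xi)^2\le\kappa\,\xi^Tx_0\xi$ for all $\xi$, so $x_0-\kappa^{-1}\varepsilon$ is PSD. It has pattern $G$, since only a diagonal entry has changed. Thus $x_0\in F$ is the sum of $x_0-\kappa^{-1}\varepsilon\in K$ and $\kappa^{-1}\varepsilon\in K$, which forces $\varepsilon\in F$, a contradiction.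
\end{proof}

\begin{proposition}\label{prop:glue}
If $K_1$ and $K_2$ are projectionally exposed, then so is $K$.
\end{proposition}

\begin{proof}
Let $F$ be a face of $K$. Then $F_i=F\cap K_i$ is a face of $K_i$; let $P_i:L_i\to L_i$ be a projection of $K_i$ onto $F_i$. Linear maps on $L_1$ and $L_2$ that agree on $L_1\cap L_2$ extend to one linear map $P$ on $\mathcal S(G)$. Since $K=K_1+K_2$ and $F=F_1+F_2$ by Lemma~\ref{lem:sum}, such a $P$ is a projection onto $F$ as soon as $P(K_i)\subseteq F$ and $P$ fixes $F_i$ for $i=1,2$.

If $V_1\cap V_2=\emptyset$, or if $V_1\cap V_2=\{v\}$ and $\varepsilon\in F$, then $P_1$ and $P_2$ agree on $L_1\cap L_2$; in the second case $\varepsilon\in F_1\cap F_2$ is fixed by both. Their common extension has the two required properties.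

Suppose $\varepsilon\notin F$. Take $f$ from Lemma~\ref{lem:functional}, put $y_i=P_i(\varepsilon)\in F_i$, and define
\[
P(x)=P_1(x)+f(x)\,y_2\quad(x\in L_1),\qquad P(x)=P_2(x)+f(x)\,y_1\quad(x\in L_2).
\]
Both formulas send $\varepsilon$ to $y_1+y_2$, so $P$ is well defined. For $x\in K_1$ we have $P_1(x)\in F_1$ and $f(x)y_2\in F_2$ because $f(x)\ge0$, so $P(x)\in F$. For $x\in F_1$ we have $f(x)=0$ and $P(x)=P_1(x)=x$. Exchanging the indices gives the same for $K_2$ and $F_2$.
\end{proof}

The projection of Example~\ref{ex:path} has this form. Take $v=2$, $V_1=\{4,2\}$, $V_2=\{2,3,5\}$, $w=e_2+e_3$, $f(x)=\nu^Tx\nu$, $P_1(x)=x_{44}e_4e_4^T$ and $P_2(x)=x_{55}e_5e_5^T+x_{22}ww^T$. Then $y_1=0$, $y_2=ww^T$, and $f(x)=x_{22}$ on $L_1$.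

\section{Blocks and forbidden subgraphs}\label{sec:blocks}

The gem and $X$ each contain an induced $P_4$ inside a graph without cut vertices. In a chordal graph nothing else can happen. The absence of cut vertices provides detours around the two middle vertices of the path, and chordality shortens each detour to a triangle.

\begin{lemma}\label{lem:block}
Let $B$ be a connected chordal graph without a cut vertex. If $B$ has an induced $P_4$, then $B$ has an induced gem or an induced $X$.
\end{lemma}

\begin{proof}
Let $a$--$b$--$c$--$d$ be an induced path. Since $B-b$ is connected, it contains a shortest path $a=p_0,p_1,\dots,p_k=c$. This path is induced, and $k\ge2$ because $a\not\sim c$. We claim that $b$ is adjacent to every $p_i$. It is adjacent to $p_0$ and $p_k$. If it missed some $p_l$, there would be $i<j$ with $j-i\ge2$, $b\sim p_i$, $b\sim p_j$ and $b\not\sim p_l$ for $i<l<j$, and then $b,p_i,\dots,p_j$ would be a chordless cycle of length $j-i+2\ge4$. Put $a'=p_{k-2}$ and $p=p_{k-1}$. Then $a',p\notin\{b,c\}$, $a'\ne p$, and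
\[
a'\sim b,\qquad a'\sim p,\qquad a'\not\sim c,\qquad p\sim b,\qquad p\sim c .
\]
The same argument for the reversed path $d$--$c$--$b$--$a$, with a shortest path from $d$ to $b$ in $B-c$, gives $d',q\notin\{b,c\}$ with $d'\ne q$ and
\[
d'\sim c,\qquad d'\sim q,\qquad d'\not\sim b,\qquad q\sim b,\qquad q\sim c .
\]
We have $a'\ne d'$, since $d'$ is adjacent to $c$ and $a'$ is not. Also $a'\not\sim d'$, since otherwise $a',b,c,d'$ is a $4$-cycle with neither chord $a'c$ nor chord $bd'$. So $a'$--$b$--$c$--$d'$ is an induced path. Further, $p\ne d'$ since $p\sim b\not\sim d'$, and $q\ne a'$ since $q\sim c\not\sim a'$. So $p$ and $q$ lie outside this path.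

If $p\sim d'$, then $p$ is adjacent to all of $a',b,c,d'$, and these five vertices induce a gem. If $q\sim a'$, the same holds with $q$. Assume now $p\not\sim d'$ and $q\not\sim a'$. Then $p\ne q$, since $q\sim d'$.

If $p\sim q$, then $\{b,p,c,q\}$ is a clique. Among its vertices, $a'$ is adjacent exactly to $b,p$, and $d'$ exactly to $c,q$. As $a'\not\sim d'$, the six vertices induce $X$, with $(1,2,3,4,5,6)=(b,p,c,q,a',d')$.

If $p\not\sim q$, then $a'$--$p$--$c$--$q$ is an induced path, because $a'\not\sim c$, $a'\not\sim q$ and $p\not\sim q$. The vertex $b$ is adjacent to all four of its vertices, so we have an induced gem.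
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sparse}]
(a)$\Rightarrow$(b). We show that projectional exposedness passes to an induced subgraph $H$ of $G$. Let $K=\mathcal S^n_+(G)$ and $K'=\{x\in K:x_{ii}=0\text{ for }i\notin V(H)\}$. This is a face of $K$, being the zero set of the nonnegative functional $\sum_{i\notin V(H)}x_{ii}$. By (P2) its elements vanish outside $V(H)\times V(H)$, and since $H$ is induced, $K'$ is the sparse cone of $H$ padded by zeros. A face $F$ of $K'$ is a face of $K$. A projection of $K$ onto $F$ takes values in $\operatorname{span}F\subseteq\operatorname{span}K'$, maps $K'$ into $F$ and fixes $F$, so it restricts to a projection of $K'$ onto $F$. Now Propositions~\ref{prop:gem} and~\ref{prop:X} exclude the gem and $X$.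

(b)$\Rightarrow$(c). A block $B$ is an induced subgraph, because adding an edge between two of its vertices keeps it connected and creates no cut vertex. So $B$ is chordal and has no induced gem or $X$. By Lemma~\ref{lem:block} it has no induced $P_4$.

(c)$\Rightarrow$(a). We use induction on the number of vertices. If $G$ is connected and has no cut vertex, then $G$ is its own block, and (H2) and (H1) apply. If $G$ is disconnected, let $G_1$ be a component and $G_2$ the rest. If $G$ is connected with a cut vertex $v$, let $C$ be the vertex set of a component of $G-v$, and let $G_1$ and $G_2$ be the subgraphs induced on $C\cup\{v\}$ and on $V\setminus C$. In both cases $G=G_1\cup G_2$, the two graphs share at most one vertex, and each is a chordal induced subgraph with fewer vertices than $G$. A block of $G_i$ is a connected induced subgraph of $G$ without a cut vertex, so it is an induced subgraph of some block of $G$, and is therefore homogeneous chordal. By induction the sparse cones of $G_1$ and $G_2$ are projectionally exposed, and Proposition~\ref{prop:glue} completes the step.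
\end{proof}

\begin{remark}
Chordality is needed for (b)$\Rightarrow$(c): the $4$-cycle has no induced gem or $X$, and it is its own block.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:consequences}]
(i) The blocks of $P_4$ are its edges, so Theorem~\ref{thm:sparse} applies to $\mathcal S^4_+(P_4)$. Proposition~\ref{prop:P4} applies to $\pi_{P_4}(\mathcal S^4_+)$.

(ii) By Theorem~\ref{thm:sparse}, the sparse cone of a chordal graph fails to be projectionally exposed exactly when the graph has an induced gem or $X$. No graph on at most four vertices does, and on five vertices only the gem does. A minimal obstruction contains a gem or $X$ and hence equals it. The gem is minimal since its proper induced subgraphs have at most four vertices. The graph $X$ has $10$ edges and vertices of degree $4$ and $2$, so its five-vertex induced subgraphs have $6$ or $8$ edges, while the gem has $7$. So $X$ has no induced gem and is minimal.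

(iii) By Theorem~\ref{thm:completable}, the completable cone of a chordal graph fails to be projectionally exposed exactly when the graph has an induced $P_4$. So a minimal obstruction equals $P_4$, and no proper induced subgraph of $P_4$ contains $P_4$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{GIL}
Jo\~ao Gouveia, Masaru Ito and Bruno F. Louren\c{c}o,
\emph{Faces of homogeneous cones and applications to homogeneous chordality},
arXiv:2501.09581 (2025).

\end{thebibliography}
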